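\title{The $G$-signature genus bound in the presence of torsion, and surfaces in rational homology $2\mathbb{CP}^2$}

\begin{abstract}
Aceto, Castro, Miller, Park and Stipsicz asked, for each pair $m,n>0$ such that the class $(m,n)$ has positive minimal genus in $\mathbb{CP}^2\#\mathbb{CP}^2$, for a rational homology $\mathbb{CP}^2\#\mathbb{CP}^2$ in which $(m,n)$ is represented by a surface of smaller genus. We show that no such manifold exists for $(3,3)$, $(2,4)$, $(4,2)$ and $(4,4)$, while one does exist for $(1,3)$ and $(2,6)$. The obstruction is the $G$-signature genus bound for classes divisible by a prime power. We prove it with no hypothesis on the first homology of the $4$-manifold and with divisibility assumed only modulo torsion. The main step is the choice, by Fox calculus and an averaging argument, of a character of the surface complement whose twisted first homology vanishes.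
\end{abstract}

\section{Introduction}\label{sec:intro}

All manifolds and maps are smooth. A \emph{surface} in a $4$-manifold is an embedded closed, connected, oriented surface. For a closed oriented $4$-manifold $X$, the minimal genus function $g_X\colon H_2(X;\mathbb{Z})\to\mathbb{Z}^{\ge0}$ assigns to a class $\alpha$ the least genus of a surface representing $\alpha$. We write $\sigma(X)$ for the signature and $\chi(X)$ for the Euler characteristic.

Let $2\mathbb{CP}^2=\mathbb{CP}^2\#\mathbb{CP}^2$, and identify $H_2(2\mathbb{CP}^2;\mathbb{Z})$ with $\mathbb{Z}\oplus\mathbb{Z}$ by the classes of the lines in the two summands, so that the intersection form is the identity matrix. A smooth plane curve of degree $d$ has genus $(d-1)(d-2)/2$. For $m,n>0$, the connected sum of pairs of a curve of degree $m$ in the first summand and a curve of degree $n$ in the second represents $(m,n)$, so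
\begin{equation}\label{eq:upper}
g_{2\mathbb{CP}^2}(m,n)\le u(m,n):=\frac{(m-1)(m-2)}{2}+\frac{(n-1)(n-2)}{2}.
\end{equation}
Thus $(m,n)$ is represented by a sphere when $m,n\le2$. It is known that $g_{2\mathbb{CP}^2}(1,3)=1$ and $g_{2\mathbb{CP}^2}(2,6)=10$; in both cases \eqref{eq:upper} is an equality.

One may ask whether such values are forced by the rational homology and the intersection form alone. A \emph{rational homology $2\mathbb{CP}^2$} is a closed oriented $4$-manifold $X$ with $H_*(X;\mathbb{Q})\cong H_*(2\mathbb{CP}^2;\mathbb{Q})$ and positive definite intersection form. The group $H_1(X;\mathbb{Z})$ is finite but otherwise unrestricted, and by Poincar\'e duality and universal coefficients it is isomorphic to the torsion subgroup of $H_2(X;\mathbb{Z})$. The form on $H_2(X;\mathbb{Z})/\mathrm{torsion}\cong\mathbb{Z}\oplus\mathbb{Z}$ is unimodular and positive definite, so it is the identity matrix in a suitable basis: in a reduced basis the entries satisfy $2|b|\le a\le c$ and $ac-b^2=1$, so $3a^2/4\le1$, which gives $a=c=1$ and $b=0$. A surface $\Sigma\subset X$ is \emph{in class $(m,n)$} if the image of $[\Sigma]$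 in $H_2(X;\mathbb{Z})/\mathrm{torsion}$ is $(m,n)$ in such a basis. The following problem comes from \cite{ACMPS}.

\medskip
\noindent\textbf{Problem.} \emph{For each $m,n>0$ with $g_{2\mathbb{CP}^2}(m,n)>0$, construct a rational homology $2\mathbb{CP}^2$, denoted $X_{(m,n)}$, that contains a surface in class $(m,n)$ of genus less than $g_{2\mathbb{CP}^2}(m,n)$.}
\medskip

There are two reasons to expect a construction in all cases. First, one exists for the two pairs above.

\begin{proposition}\label{prop:exist}
For $(m,n)=(1,3)$ and $(m,n)=(2,6)$, manifolds $X_{(m,n)}$ as in the Problem exist.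
\end{proposition}

Second, the classical $G$-signature genus bound for a class divisible by $q$ is proved with the $q$-fold cyclic cover branched along the surface, and torsion interferes with that argument twice: the cover need not exist, and when it exists its first Betti number may weaken the bound. Our main result is that the bound nevertheless survives.

\begin{theorem}\label{thm:bound}
Let $X$ be a closed connected oriented $4$-manifold and $\Sigma\subset X$ a surface of genus $g$. Let $q=p^a>1$ be a prime power, and suppose that $x\cdot[\Sigma]\equiv0\pmod q$ for all $x\in H_2(X;\mathbb{Z})$. Then for every integer $k$ with $0<k<q$,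
\begin{equation}\label{eq:bound}
\Bigl|\sigma(X)-\frac{2k(q-k)}{q^2}[\Sigma]^2\Bigr|\le b_2(X)+2g .
\end{equation}
\end{theorem}

The hypothesis says that $[\Sigma]$ is divisible by $q$ in $H_2(X;\mathbb{Z})/\mathrm{torsion}$: the form there is unimodular, so the integral functional $x\mapsto\frac1q\,x\cdot[\Sigma]$ is represented by a class $y$, and $[\Sigma]=qy$ modulo torsion. Nothing is assumed about $H_1(X;\mathbb{Z})$, or about divisibility of $[\Sigma]$ in $H_2(X;\mathbb{Z})$ itself. The hypothesis cannot be dropped: for a smooth cubic in $\mathbb{CP}^2$ and $q=2$, inequality \eqref{eq:bound} would read $7/2\le3$.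

\begin{theorem}\label{thm:answer}
Let $X$ be any rational homology $2\mathbb{CP}^2$. Every surface in $X$ in class $(3,3)$ has genus at least $2$; in class $(2,4)$ or $(4,2)$, genus at least $3$; in class $(4,4)$, genus at least $6$. Moreover
\[
g_{2\mathbb{CP}^2}(3,3)=2,\qquad g_{2\mathbb{CP}^2}(2,4)=g_{2\mathbb{CP}^2}(4,2)=3,\qquad g_{2\mathbb{CP}^2}(4,4)=6 .
\]
Hence for these four pairs no $X_{(m,n)}$ as in the Problem exists.
\end{theorem}

So the construction cannot be carried out for every pair, and whether it can depends on the pair. The theorem also shows that \eqref{eq:bound} is sharp. We do not determine the answer for all remaining pairs; Proposition~\ref{prop:reach} shows that the lower bound \eqref{eq:bound} meets the upper bound \eqref{eq:upper} at a positive value only for these four.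

Section~\ref{sec:exist} proves Proposition~\ref{prop:exist}, and Section~\ref{sec:four} deduces Theorem~\ref{thm:answer} from Theorem~\ref{thm:bound}. The rest of the paper proves Theorem~\ref{thm:bound}. Section~\ref{sec:model} treats double covers, where the whole mechanism is visible. Section~\ref{sec:cover} attaches a branched cover to any finite-order character $\psi$ of the complement of $\Sigma$ and obtains \eqref{eq:bound} with an error term $2h(\psi)$. Section~\ref{sec:character}, which is pure group theory, finds $\psi$ with $h(\psi)=0$, and Section~\ref{sec:proof} completes the proof.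

\section{The pairs $(1,3)$ and $(2,6)$}\label{sec:exist}

The plan is to build a compact $4$-manifold $Z$ with the intersection form of $2\mathbb{CP}^2$ and an evident sphere in class $(1,3)$, and then to cap off its boundary. If the boundary were $S^3$ we could use a ball; here it is a homology sphere that bounds a rational homology ball. Recall that attaching $2$-handles to $B^4$ along a framed link gives a manifold $Z$ with $H_1(Z)=0$ and $H_2(Z)$ free, with one generator for each component. The intersection matrix has the framings on the diagonal and the linking numbers off it. The boundary $\partial Z$ is the result of surgery on the link, and it is an integral homology sphere when the matrix is unimodular.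

\begin{proof}[Proof of Proposition~\ref{prop:exist}]
Write $S^3=V\cup_TV'$ as a union of two solid tori. Let $K$ be the core of $V$, let $\ell\subset T$ be the longitude parallel to $K$ that bounds a disc in $V'$, and let $\eta\subset T$ be the meridian of $V$ with $\operatorname{lk}(K,\eta)=1$. Let $U\subset T$ be a simple closed curve in the class $\ell+3\eta$. Both $U$ and $K$ are unknots, and $\operatorname{lk}(U,K)=3$. A second curve on $T$ parallel to $U$ is isotopic through $V$ to $K$, so $U\cup K$ is the torus link $T(2,6)$. Let $Z$ be obtained from $B^4$ by attaching $2$-handles along $U$ and $K$ with framings $10$ and $1$, and let $v,w\in H_2(Z)$ be the corresponding generators: $v^2=10$, $w^2=1$, $v\cdot w=3$. With $e_1=v-3w$ and $e_2=w$ we get $e_1^2=10-18+9=1$, $e_2^2=1$, $e_1\cdot e_2=0$, and $v=e_1+3e_2$.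

We identify the homology sphere $\partial Z$. Fiber a neighborhood of $T$ by circles parallel to $U$. Such a fibration extends over a solid torus as a Seifert fibration whenever the meridian has nonzero intersection number with the fiber, and the absolute value of that number is the multiplicity of the core. The meridian $\ell$ of $V'$ gives $|(\ell+3\eta)\cdot\ell|=3$. Surgery on $K$ replaces $V$ by a solid torus with meridian $\ell+\eta$, and $|(\ell+3\eta)\cdot(\ell+\eta)|=2$. The nearby fibers induce on $U$ the framing $3$, since they are isotopic to $K$ in the complement of $U$, so the surgery curve of framing $10$ meets them $10-3=7$ times. Hence $\partial Z$ is a Seifert fibered homology sphere over $S^2$ with multiplicities $2,3,7$. Such a manifold is determined up to orientation by its multiplicities, so $\partial Z$ is the Brieskorn sphere $\Sigma(2,3,7)$ up to orientation. (In Kirby calculus: blowing down $K$ turns $U$ into the left-handed trefoil with framing $10-9=1$.)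

By Fintushel and Stern \cite{FS}, $\Sigma(2,3,7)$ bounds a rational homology ball $B$. Orient $B$ so that $X=Z\cup B$ is oriented. Since $\partial Z$ is an integral homology sphere, the Mayer--Vietoris sequence gives $H_i(X)\cong H_i(Z)\oplus H_i(B)$ for $i=1,2$. The groups $H_i(B)$ are finite, so $b_1(X)=0$, $b_3(X)=0$ by duality, and $H_2(X)/\mathrm{torsion}\cong H_2(Z)$ with the identity form in the basis $e_1,e_2$. Thus $X$ is a rational homology $2\mathbb{CP}^2$. The core of the handle attached along $U$, capped by a disc in $B^4$, is a sphere $S$ representing $v=(1,3)$, and $0<1=g_{2\mathbb{CP}^2}(1,3)$.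

The normal bundle of $S$ has degree $10$, so it has a section with exactly $10$ zeros, all transverse and positive. This gives a copy $S'$ of $S$ meeting $S$ in $10$ positive points. Smoothing a point replaces two discs by an annulus and lowers the Euler characteristic by $2$, so we obtain a surface in class $(2,6)$ with Euler characteristic $4-20=-16$. Its genus is $9<10=g_{2\mathbb{CP}^2}(2,6)$.
\end{proof}

\section{The four obstructed pairs}\label{sec:four}

Let $X$ be a rational homology $2\mathbb{CP}^2$, so that $\sigma(X)=b_2(X)=2$, and let $\Sigma$ be a surface of genus $g$ in class $(m,n)$ with $m,n>0$. The hypothesis of Theorem~\ref{thm:bound} holds exactly when $q$ divides $\gcd(m,n)$. For such $q$ and $0<k<q$ put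
\[
\beta=\beta(m,n;q,k)=\frac{k(q-k)}{q^2}(m^2+n^2)-2 .
\]
This is an integer, and $\beta\ge0$ because $(m^2+n^2)/q^2\ge2$. Inequality \eqref{eq:bound} reads $|{-2}(\beta+1)|\le2+2g$, so it says precisely that $g\ge\beta$.

\begin{proof}[Proof of Theorem~\ref{thm:answer}]
We have
\[
\beta(3,3;3,1)=\tfrac29\cdot18-2=2,\qquad \beta(2,4;2,1)=\beta(4,2;2,1)=\tfrac14\cdot20-2=3,\qquad \beta(4,4;2,1)=\tfrac14\cdot32-2=6 .
\]
These lower bounds hold in every rational homology $2\mathbb{CP}^2$, in particular in $2\mathbb{CP}^2$. There they are attained, by \eqref{eq:upper}, since $u(3,3)=1+1$, $u(2,4)=u(4,2)=0+3$ and $u(4,4)=3+3$.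
\end{proof}

For $(1,3)$ the theorem gives nothing, since $\gcd(1,3)=1$, and for $(2,6)$ it gives $g\ge8$, in agreement with Proposition~\ref{prop:exist}.

\begin{proposition}\label{prop:reach}
Let $m,n>0$. There are a prime power $q>1$ dividing $\gcd(m,n)$ and $0<k<q$ with $\beta(m,n;q,k)=u(m,n)>0$ if and only if $(m,n)\in\{(2,4),(4,2),(3,3),(4,4)\}$.
\end{proposition}

\begin{proof}
The four pairs give equality by the proof above. Conversely, fix $q$ and $k$. The gap splits over the two coordinates: $u-\beta=D(m)+D(n)$, where for a positive multiple $d$ of $q$
\[
D(d)=\frac{(d-1)(d-2)}2-\frac{k(q-k)}{q^2}d^2+1\ \ge\ \frac{(d-1)(d-2)}2-\frac{d^2}4+1=\frac{(d-2)(d-4)}4 .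
\]
The right side is positive for $d\ge5$ and zero for $d=2,4$. For $d=3$ we must have $q=3$, and then $D(3)=1-2+1=0$. Since $d\ge q\ge 2$, we conclude that $D(d)\ge0$ always, and $D(d)=0$ only if $d\in\{2,3,4\}$. So $u=\beta$ forces $m,n\in\{2,3,4\}$ with $\gcd(m,n)>1$. This leaves the four pairs and $(2,2)$, and $u(2,2)=0$.
\end{proof}

\section{The model case: double covers}\label{sec:model}

\subsection*{Eigenspaces and the $G$-signature theorem}
Let $G$ be a finite abelian group. A complex representation $E$ of $G$ is the direct sum of the eigenspaces $E_\phi=\{v : tv=\phi(t)v\text{ for all }t\in G\}$, where $\phi$ runs over the characters $G\to U(1)$. Passing to $E_\phi$ preserves exact sequences. If $E$ is the complexification of a real representation, complex conjugation exchanges $E_\phi$ and $E_{\bar\phi}$.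

Let $G$ act on a closed oriented $4$-manifold $M$, preserving the orientation. The intersection form extends to a nondegenerate $G$-invariant Hermitian form on $H_2(M;\mathbb{C})$. Distinct eigenspaces are orthogonal, since $\langle v,w\rangle=\phi(t)\overline{\phi'(t)}\langle v,w\rangle$ for $v$ of type $\phi$ and $w$ of type $\phi'$. Let $\sigma_\phi$ be the signature of the form on $H_2(M;\mathbb{C})_\phi$. Choose a $G$-invariant splitting $H^+\oplus H^-$ into positive and negative definite parts, and put $\operatorname{sign}(t,M)=\operatorname{tr}(t|H^+)-\operatorname{tr}(t|H^-)$. Then $\operatorname{sign}(t,M)=\sum_\phi\phi(t)\sigma_\phi$, and orthogonality of characters gives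
\begin{equation}\label{eq:fourier}
\sigma_\phi=\frac1{|G|}\sum_{t\in G}\phi(t)^{-1}\operatorname{sign}(t,M).
\end{equation}
We use the following case of the Atiyah--Singer $G$-signature theorem \cite{AS}. Let $t\ne1$. If $t$ has no fixed points, then $\operatorname{sign}(t,M)=0$. If the fixed set of $t$ is a closed oriented $2$-manifold $F$, possibly disconnected, and $t$ rotates every normal plane of $F$ through the angle $\theta$, then $\operatorname{sign}(t,M)=[F]^2\csc^2(\theta/2)$.

Finally, if the quotient map $p\colon M\to M/G=X$ is a map of degree $|G|$ onto a closed oriented manifold, then the transfer shows that $p^*$ maps $H^*(X;\mathbb{C})$ isomorphically onto the invariant classes, and $p^*$ multiplies the intersection form by $|G|>0$. Hence the eigenspace of the trivial character has the Betti numbers of $X$, and $\sigma_1=\sigma(X)$.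

\subsection*{The bound for $q=2$}
Let $b_1(X)=0$, and suppose that there is a double cover $\tilde X\to X$ branched along $\Sigma$, with covering involution $\tau$. Write $\pm$ for the two eigenspaces. The fixed set $\tilde\Sigma$ of $\tau$ is a copy of $\Sigma$, and the square of its normal line bundle is the normal bundle of $\Sigma$, so $[\tilde\Sigma]^2=[\Sigma]^2/2$. With $\theta=\pi$ we get $\sigma_+-\sigma_-=\operatorname{sign}(\tau,\tilde X)=[\Sigma]^2/2$, that is,
\[
\sigma_-=\sigma(X)-\tfrac12[\Sigma]^2 .
\]
Also $\chi(\tilde X)=2\chi(X)-\chi(\Sigma)$, and the $+$ part of the homology contributes $\chi(X)$. So the $-$ part contributes $\chi(X)-\chi(\Sigma)=b_2(X)+2g$. If $b_1(\tilde X)=0$, then $b_3(\tilde X)=0$, the $-$ part is concentrated in degree $2$, and $|\sigma_-|\le\dim H_2(\tilde X;\mathbb{C})_-$ is \eqref{eq:bound} for $q=2$.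

\begin{example}
Send a pair of points of $\mathbb{CP}^1$ to the binary quadratic form with those roots. This is a double cover $\mathbb{CP}^1\times\mathbb{CP}^1\to\mathbb{CP}^2$ branched along the discriminant conic, and $\tau$ exchanges the factors. If $a,b$ are the classes of the factors, then $H^+$ is spanned by $a+b$ and $H^-$ by $a-b$, so $\operatorname{sign}(\tau,\tilde X)=1-(-1)=2$. This is the square of the diagonal and half the square of the conic. The $-$ eigenspace is spanned by $a-b$, with $\sigma_-=-1=1-\frac12\cdot4$ and dimension $1=1+2\cdot0$.
\end{example}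

The argument assumed that the cover exists and that $b_1(\tilde X)=0$. Without the second assumption, $\dim H_2(\tilde X;\mathbb{C})_-=b_2(X)+2g+2b_1(\tilde X)$ and the bound weakens. The remedy for both problems is to allow larger cyclic covers, still branched to order $q$ along $\Sigma$, to look at a single eigenspace, and to choose the cover well.

\section{The branched cover of a character}\label{sec:cover}

In this section $X$ is closed, connected and oriented with $b_1(X)=0$, and $\Sigma\subset X$ is a surface of genus $g$. Since $X$ and $\Sigma$ are oriented, the normal bundle of $\Sigma$ is a Hermitian line bundle $L$ of degree $[\Sigma]^2$. Identify a closed tubular neighborhood $\nu$ with its unit disc bundle, and put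
\[
P=\partial\nu,\qquad W=X\setminus\operatorname{int}\nu,\qquad \pi=\pi_1(W),\qquad A=H_1(W;\mathbb{Z})=\pi^{\mathrm{ab}},
\]
with base point on $P$. The meridian $\mu\in\pi$ is the oriented circle fiber of $P$ through the base point; we use the same letter for its image in $A$.

\begin{lemma}\label{lem:meridian}
The group $A/\langle\mu\rangle$ is finite. If $x\cdot[\Sigma]\equiv0\pmod q$ for all $x\in H_2(X;\mathbb{Z})$, then the order of $\mu$ in $A$ is infinite or divisible by $q$.
\end{lemma}

\begin{proof}
By excision and duality $H_i(X,W)\cong H_i(\nu,P)\cong H^{4-i}(\Sigma)$. This is $0$ for $i=1$, and for $i=2$ it is $\mathbb{Z}$, generated by a fiber disc with boundary $\mu$. The sequence of the pair reads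
\[
H_2(X)\xrightarrow{\ \cdot[\Sigma]\ }\mathbb{Z}\xrightarrow{\ 1\mapsto\mu\ }A\longrightarrow H_1(X)\longrightarrow0 .
\]
So $A/\langle\mu\rangle\cong H_1(X)$ is finite, and $\langle\mu\rangle\cong\mathbb{Z}/d\mathbb{Z}$, where $d\mathbb{Z}$ is the image of the first map. Under the hypothesis $d\mathbb{Z}\subset q\mathbb{Z}$.
\end{proof}

\begin{remark}
A $q$-fold cyclic cover fully branched along $\Sigma$ is given by a homomorphism $A\to\mathbb{Z}/q$ with $\mu\mapsto1$, and this exists if and only if $[\Sigma]\in qH_2(X;\mathbb{Z})$. Indeed, in the exact sequence $H^1(W;\mathbb{Z}/q)\to H^2(X,W;\mathbb{Z}/q)\cong\mathbb{Z}/q\to H^2(X;\mathbb{Z}/q)$ the first map is evaluation on $\mu$, the second sends $1$ to the reduction of the Poincar\'e dual of $[\Sigma]$, and an integral class reduces to zero exactly when it is divisible by $q$. So if $[\Sigma]=qy+z$ with $z$ a torsion class outside $qH_2(X;\mathbb{Z})$, there is no such cover. Characters with values in $U(1)$ do not have this defect, because they extend from $\langle\mu\rangle$ to $A$.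
\end{remark}

Let $\psi\colon\pi\to U(1)$ be a homomorphism with finite image. Put $G=\pi/\ker\psi$, a finite cyclic group, and regard $\psi$ also as a character of $G$. Let $p\colon\tilde W\to W$ be the connected covering associated with $\ker\psi$. The group $G$ acts by deck transformations, normalized so that the lift starting at $y$ of a loop with class $t\in G$ ends at $ty$; since $G$ is abelian, this rule makes sense for free loops. Define
\[
h(\psi)=\dim H_1(\tilde W;\mathbb{C})_\psi .
\]
This is the first Betti number of $W$ with local coefficients in $\psi$.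

\begin{proposition}\label{prop:cover}
Let $0<k<q$ be coprime integers, and let $\psi\colon\pi\to U(1)$ have finite image and $\psi(\mu)=\omega:=e^{2\pi ik/q}$. Then
\[
\Bigl|\sigma(X)-\frac{2k(q-k)}{q^2}[\Sigma]^2\Bigr|\le b_2(X)+2g+2h(\psi).
\]
\end{proposition}

\begin{proof}
Let $\tau\in G$ be the image of $\mu$. It has order $q$, because $\psi$ is injective on $G$ and $\omega$ is a primitive $q$-th root of unity.

\emph{Step 1: the closed manifold $\tilde X$.} We must fill in $\tilde P=\partial\tilde W$, which may be disconnected, compatibly with $G$. For this we make it a circle bundle. The rotation flow $v\mapsto e^{2\pi is}v$ on $P$ lifts to a flow $\rho_s$ on $\tilde P$, which commutes with $G$ by uniqueness of lifts. Since $\Sigma$ is connected, every fiber of $P$ is freely homotopic to $\mu$, so $\rho_1=\tau$. If $\rho_s(y)=y$, then $s\in\mathbb{Z}$ by projecting to $P$, and then $q\mid s$ since $G$ acts freely. So $e^{2\pi is/q}\cdot y:=\rho_s(y)$ defines a free action of $U(1)$ on $\tilde P$, with $p(\lambda y)=\lambda^qp(y)$ and $\tau y=e^{2\pi i/q}y$. Let $\tilde\Sigma=\tilde P/U(1)$, and let $\tilde L\to\tilde\Sigma$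 be the associated line bundle, whose points are the classes $[y,z]$ of pairs in $\tilde P\times\mathbb{C}$ with $[\lambda y,z]=[y,\lambda z]$. Let $G$ act by $t[y,z]=[ty,z]$, and define
\[
p\colon\tilde L\to L,\qquad [y,z]\mapsto z^q\,p(y).
\]
The fibers of $p$ are the $G$-orbits. For points with $z\ne0$, write them with $z>0$; then equal images mean equal $z$ and equal $p(y)$. For $z=0$, two points of $\tilde P$ over the same point of $\Sigma$ differ by an element of $U(1)$ and an element of $G$. If $t[y,z]=[y,z]$, then $ty=\lambda y$ and $\lambda z=z$ for some $\lambda\in U(1)$. Applying $p$ gives $\lambda^q=1$, so $t=\tau^j$ with $\lambda=e^{2\pi ij/q}$, and $z=0$ unless $t=1$. Thus $p$ is a $G$-covering away from the zero section, and on the unit circle bundle it is $\tilde P\to P$. Near $P$ it is therefore identified with the covering $\tilde W\to W$, and gluing the unit disc bundle $\tilde\nu$ of $\tilde L$ to $\tilde W$ gives a closed connected oriented manifold $\tilde X$ with a smooth orientation-preserving $G$-action and quotient map $p\colon\tilde X\to X$ of degree $|G|$. We have shown: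
\begin{itemize}
\item[(a)] for $0<j<q$, the element $\tau^j$ has fixed set $\tilde\Sigma$ and rotates its normal planes through $2\pi j/q$; elements outside $\langle\tau\rangle$ have no fixed points.
\end{itemize}
In particular $G/\langle\tau\rangle$ acts freely on $\tilde\Sigma$ with quotient $\Sigma$, so $\tilde\Sigma\to\Sigma$ is a covering of degree $|G|/q$. The map $[y,z]^{\otimes q}\mapsto z^qp(y)$ identifies $\tilde L^{\otimes q}$ with the pullback of $L$. Comparing degrees gives $q[\tilde\Sigma]^2=\frac{|G|}q[\Sigma]^2$, that is,
\begin{itemize}
\item[(b)] $[\tilde\Sigma]^2=|G|\,[\Sigma]^2/q^2$.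
\end{itemize}

\emph{Step 2: the signature of the $\psi$-eigenspace.} We subtract \eqref{eq:fourier} for $\phi=\psi$ from \eqref{eq:fourier} for $\phi=1$. The term $t=1$, which involves the unknown $\sigma(\tilde X)$, cancels. By (a), (b) and the $G$-signature theorem,
\[
\sigma(X)-\sigma_\psi=\frac{[\Sigma]^2}{q^2}\sum_{j=1}^{q-1}\frac{1-\omega^{-j}}{\sin^2(\pi j/q)}
=\frac{2[\Sigma]^2}{q^2}\sum_{j=1}^{q-1}\frac{\sin^2(\pi jk/q)}{\sin^2(\pi j/q)} .
\]
Here the imaginary parts cancel under $j\leftrightarrow q-j$, and $1-\cos2x=2\sin^2x$. Let $\zeta=e^{2\pi i/q}$. For $0<j<q$ the $j$-th term of the last sum is $|1-\zeta^{jk}|^2/|1-\zeta^j|^2=\bigl|\sum_{a=0}^{k-1}\zeta^{aj}\bigr|^2$, and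
\[
\sum_{j=0}^{q-1}\Bigl|\sum_{a=0}^{k-1}\zeta^{aj}\Bigr|^2=\sum_{a,b=0}^{k-1}\ \sum_{j=0}^{q-1}\zeta^{(a-b)j}=kq,
\]
since $|a-b|<q$ and only the terms $a=b$ survive. The term $j=0$ is $k^2$. Hence
\begin{equation}\label{eq:sig}
\sigma_\psi=\sigma(X)-\frac{2k(q-k)}{q^2}[\Sigma]^2 .
\end{equation}

\emph{Step 3: the dimension of the $\psi$-eigenspace.} On $\tilde P$ and on $\tilde\nu$ the element $\tau$ belongs to a circle action, so it acts trivially on their homology. Since $\psi(\tau)=\omega\ne1$, we get $H_*(\tilde P;\mathbb{C})_\psi=H_*(\tilde\nu;\mathbb{C})_\psi=0$, and the Mayer--Vietoris sequence gives $H_i(\tilde X;\mathbb{C})_\psi\cong H_i(\tilde W;\mathbb{C})_\psi$ for all $i$. Lift a finite cell structure of $W$ to $\tilde W$. The chain groups of $\tilde W$ are free $\mathbb{C}[G]$-modules on the cells of $W$, and $\dim\mathbb{C}[G]_\psi=1$. Therefore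
\[
\sum_i(-1)^i\dim H_i(\tilde X;\mathbb{C})_\psi=\chi(W)=\chi(X)-\chi(\Sigma)=(2+b_2(X))-(2-2g)=b_2(X)+2g,
\]
where we used $\chi(P)=0$ and $b_1(X)=b_3(X)=0$. The terms $i=0,4$ vanish, because $G$ acts trivially on $H_0(\tilde X)$ and $H_4(\tilde X)$ and $\psi\ne1$. The term $i=1$ has dimension $h(\psi)$. The bilinear intersection pairing of $H_3$ with $H_1$ is perfect and $G$-invariant, so it vanishes on $(H_3)_\phi\times(H_1)_{\phi'}$ unless $\phi\phi'=1$, and it pairs $H_3(\tilde X;\mathbb{C})_\psi$ perfectly with $H_1(\tilde X;\mathbb{C})_{\bar\psi}$. The latter is conjugate to $H_1(\tilde X;\mathbb{C})_\psi$, so the term $i=3$ also has dimension $h(\psi)$. Hence $\dim H_2(\tilde X;\mathbb{C})_\psi=b_2(X)+2g+2h(\psi)$. A signature is bounded in absolute value by the dimension, so \eqref{eq:sig} gives the claim.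
\end{proof}

The signature \eqref{eq:sig} depends only on $\psi(\mu)$, while the error term depends on $\psi$. We are free to choose among all characters with $\psi(\mu)=\omega$.

\section{A character with $h(\psi)=0$}\label{sec:character}

The number $h(\psi)$ depends only on the group: $H_1(\tilde W;\mathbb{Z})=(\ker\psi)^{\mathrm{ab}}$, with $G$ acting by conjugation. So $h(\psi)$ is defined for any finitely presented group $\pi$ and any $\psi\colon\pi\to U(1)$ with finite image, and it may be computed from any connected complex with fundamental group $\pi$. The group $\pi_1(W)$ is finitely presented since $W$ is compact.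

\begin{proposition}\label{prop:character}
Let $\pi$ be a finitely presented group with abelianization $A$, let $\mu\in\pi$, let $q=p^a>1$ be a prime power, and let $\omega$ be a primitive $q$-th root of unity. Suppose that
\begin{itemize}
\item[(i)] the group $\bar A=A/\langle\mu\rangle$ is finite;
\item[(ii)] the order of $\mu$ in $A$ is infinite or divisible by $q$.
\end{itemize}
Then there is a homomorphism $\psi\colon\pi\to U(1)$ with finite image, $\psi(\mu)=\omega$ and $h(\psi)=0$.
\end{proposition}

\subsection*{Fox calculus}
Let $F$ be the free group on $x_1,\dots,x_r$. The Fox derivatives $\partial_j=\partial/\partial x_j\colon F\to\mathbb{Z}[F]$ are determined by $\partial_jx_j=1$, $\partial_jx_i=0$ for $i\neq j$, and $\partial_j(uv)=\partial_ju+u\,\partial_jv$; consequently $\partial_j(u^{-1})=-u^{-1}\partial_ju$. We need three facts. First, for $w\in F$,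
\begin{equation}\label{eq:fox}
\sum_{j=1}^r\partial_jw\cdot(x_j-1)=w-1,
\end{equation}
because both sides satisfy the product rule and agree on the generators. Second, the augmentation $\mathbb{Z}[F]\to\mathbb{Z}$, which sends each group element to $1$, sends $\partial_jw$ to the exponent sum of $x_j$ in $w$. Third, Fox derivatives compute $h$.

\begin{lemma}\label{lem:rank}
Let $\pi=\langle x_1,\dots,x_r\mid w_1,\dots,w_s\rangle$, and let $\psi\ne1$ have finite image. Then $h(\psi)=r-1-\operatorname{rank}\bigl(\psi(\partial_jw_i)\bigr)_{i,j}$, where $\psi$ is extended linearly to group rings.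
\end{lemma}

\begin{proof}
Let $Y$ be the presentation $2$-complex and $\tilde Y$ the cover with group $G=\pi/\ker\psi$. Let $e_j$ be the lift of the edge $x_j$ starting at the base vertex $e$, so that $\partial e_j=(x_j-1)e$. The lift of a word $w$ starting at $e$ is the chain $\sum_j\partial_jw\cdot e_j$, since the lift of $uv$ is the lift of $u$ followed by the translate by $u$ of the lift of $v$. So the chain complex of $\tilde Y$ is $\mathbb{C}[G]^s\to\mathbb{C}[G]^r\to\mathbb{C}[G]$ with matrices $(\partial_jw_i)$ and $(x_j-1)$. On the line $\mathbb{C}[G]_\psi$ an element $z\in\mathbb{C}[G]$ acts by the scalar $\psi(z)$. The $\psi$-part of the complex is therefore $\mathbb{C}^s\to\mathbb{C}^r\to\mathbb{C}$ with matrices $(\psi(\partial_jw_i))$ and $(\psi(x_j)-1)$, and the second has rank $1$.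
\end{proof}

So we need one $(r-1)\times(r-1)$ minor of the Fox matrix on which $\psi$ is nonzero. Take $x_1=\mu$. By \eqref{eq:fox} and $\psi(x_1)\ne1$, the first column of $(\psi(\partial_jw_i))$ is a combination of the others, so nothing is lost in deleting it. The smallest example with torsion shows what to expect.

\begin{example}\label{ex:klein}
Let $\pi=\langle x,y\mid yxyx^{-1}\rangle$ be the Klein bottle group, $\mu=x$ and $\omega=-1$. Then $A=\mathbb{Z}\oplus\mathbb{Z}/2$ and $\bar A=\{1,\bar y\}$. In $\mathbb{Z}[A]$ the Fox matrix is the row $(y-1,\ 1+xy)$; let $\delta=1+xy$. Two characters have $\psi(x)=-1$. The one with $\psi(y)=1$ gives an honest double cover and is trivial on torsion, but it sends the row to $(0,0)$, so $h(\psi)=1$. The one with $\psi(y)=-1$ has $\psi(\delta)=2$, so $h(\psi)=0$. Thus the character must be chosen, and the most natural one can fail. Two features of $\delta$ carry over to the general case. Its image in $\mathbb{Z}[\bar A]$ is the sum $1+\bar y$ of all group elements. And the sum of $\psi(\delta)$ over the two characters, $0+2$, sees only the term $1$ of $\delta$, the part supported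 on $\langle\mu\rangle$.
\end{example}

\begin{proof}[Proof of Proposition~\ref{prop:character}]
Choose a finite presentation with generators $x_1=\mu,x_2,\dots,x_r$; adding a generator and a relator makes $\mu$ a generator. If $r=1$, then $\bar A=1$; put $\delta=1$ and go to Step 3. Let $r\ge2$.

\emph{Step 1: the minor $\delta$.} We want a square submatrix that already sees the order of $\bar A$, and we arrange this by adding relators. Send a word to its vector of exponent sums in $x_2,\dots,x_r$. The vectors of the relators generate the kernel $\Lambda$ of $\mathbb{Z}^{r-1}\to\bar A$. By (i), $\Lambda$ has index $|\bar A|$, so it is free of rank $r-1$. Each element of a basis of $\Lambda$ is an integer combination of vectors of relators, hence the vector of a product of relators and their inverses. Let $w_2,\dots,w_r$ be such products. They are trivial in $\pi$, so we add them to the presentation. Let $J=(\partial_jw_i)_{2\le i,j\le r}$, with entries mapped to the commutative ring $\mathbb{Z}[A]$, and put $\delta=\det J$. By Lemma~\ref{lem:rank}, a character $\psi\neq1$ with finite image and $\psi(\delta)\ne0$ has $h(\psi)=0$.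

\emph{Step 2: the image of $\delta$ in $\mathbb{Z}[\bar A]$ is $\pm\sum_{b\in\bar A}b$.} Denote images in $\mathbb{Z}[\bar A]$ by bars. Since $\bar x_1=1$ and $\bar w_i=1$, formula \eqref{eq:fox} becomes $\sum_{j\ge2}\bar J_{ij}(\bar x_j-1)=0$ for $2\le i\le r$. Multiplying by the adjugate of $\bar J$ gives $\bar\delta\,(\bar x_j-1)=0$ for all $j\ge2$. The $\bar x_j$ generate $\bar A$, so $\bar\delta$ is invariant under multiplication by $\bar A$, and all its coefficients equal one integer $c$. The augmentation of $\bar\delta$ is $c\,|\bar A|$. It is also the determinant of the matrix of exponent sums, whose rows are a basis of $\Lambda$, so it equals $\pm|\bar A|$. Hence $c=\pm1$.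

\emph{Step 3: averaging over characters.} Let $C=\langle\mu\rangle\subset A$. By (ii), $\mu\mapsto\omega$ defines a character of $C$, and it extends to a character $\psi_0$ of $A$ because $U(1)$ is divisible. The extensions are exactly the $|\bar A|$ characters $\psi_0\eta$, with $\eta$ a character of $\bar A$. Each has finite image, since $a^{|\bar A|}\in C$ for all $a\in A$. Write $\delta=\sum_{a\in A}c_aa$, and write the part supported on $C$ as $\sum_{a\in C}c_aa=f(\mu)$ with $f\in\mathbb{Z}[t,t^{-1}]$. The coefficient of the identity in $\bar\delta$ is $\sum_{a\in C}c_a$, so $f(1)=\pm1$ by Step 2. Since $\sum_\eta\eta(\bar a)$ is $|\bar A|$ for $a\in C$ and $0$ otherwise,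
\[
\sum_\eta(\psi_0\eta)(\delta)=\sum_{a\in A}c_a\,\psi_0(a)\sum_\eta\eta(\bar a)=|\bar A|\,f(\omega).
\]

\emph{Step 4: $f(\omega)\ne0$.} The minimal polynomial of $\omega$ is the cyclotomic polynomial $\Phi_q(t)=\sum_{i=0}^{p-1}t^{iq/p}$, which is monic with $\Phi_q(1)=p$. If $f(\omega)=0$, then $\Phi_q$ divides $t^Nf(t)$ in $\mathbb{Z}[t]$ for large $N$, so $p$ divides $f(1)=\pm1$, which is false. Therefore some $\psi=\psi_0\eta$ has $\psi(\delta)\ne0$. For $r\ge2$ this gives $h(\psi)=0$ by Step 1, and for $r=1$ Lemma~\ref{lem:rank} gives $h(\psi)\le 0$ directly.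
\end{proof}

\begin{remark}\label{rem:hyp}
Each hypothesis is needed. Without (ii) no character sends $\mu$ to $\omega$. Without (i), take the free group on $\mu$ and $y$: Lemma~\ref{lem:rank} gives $h(\psi)=1$ for every $\psi\ne1$. The prime power condition enters only in Step 4. For the trefoil group $\langle x,y\mid xyx(yxy)^{-1}\rangle$ with $\mu=x$ we have $A=\langle t\rangle\cong\mathbb{Z}$, $\bar A=1$, and the Fox matrix is $(1-t+t^2)\cdot(1,-1)$. It vanishes at $\omega=e^{2\pi i/6}$, so the unique character with $\psi(\mu)=\omega$ has $h(\psi)=1$.
\end{remark}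

\section{Proof of Theorem~\ref{thm:bound}}\label{sec:proof}

Write $k/q=k'/q'$ in lowest terms. Then $q'>1$ is a power of $p$ dividing $q$, so the hypothesis holds for $q'$, and $k(q-k)/q^2=\frac kq(1-\frac kq)$ is unchanged. So we may assume that $k$ and $q$ are coprime. We induct on $b_1(X)$.

If $b_1(X)=0$, Lemma~\ref{lem:meridian} verifies (i) and (ii) of Proposition~\ref{prop:character} for $\pi=\pi_1(W)$ and the meridian $\mu$. So there is $\psi$ with finite image, $\psi(\mu)=e^{2\pi ik/q}$ and $h(\psi)=0$, and Proposition~\ref{prop:cover} gives \eqref{eq:bound}.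

If $b_1(X)>0$, then $A/\langle\mu\rangle\cong H_1(X)$ is infinite and (i) fails, so we change $X$ by a surgery that leaves all terms of \eqref{eq:bound} fixed. By general position, choose an embedded loop $\gamma$ disjoint from $\Sigma$ whose class in $H_1(X)$ has infinite order. Its normal bundle is trivial, as $X$ is oriented. Let $X_0$ be the complement of the interior of a tubular neighborhood $S^1\times D^3$ of $\gamma$ disjoint from $\Sigma$, and let $X'=X_0\cup D^2\times S^2$. By excision and duality,
\[
H_i(X,X_0)\cong H^{4-i}(S^1),\qquad H_i(X',X_0)\cong H^{4-i}(S^2).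
\]
The first group vanishes for $i=1,2$, so $H_1(X_0)\cong H_1(X)$ and $H_2(X_0)\to H_2(X)$ is onto. The second vanishes for $i=1$, and for $i=2$ it is $\mathbb{Z}$, generated by $D^2\times\{\mathrm{pt}\}$, whose boundary is $[\gamma]\in H_1(X_0)\cong H_1(X)$. Hence $H_1(X')\cong H_1(X)/\langle[\gamma]\rangle$ and $b_1(X')=b_1(X)-1$. Since $[\gamma]$ has infinite order, the boundary map $H_2(X',X_0)\to H_1(X_0)$ is injective, so $H_2(X_0)\to H_2(X')$ is onto as well.

Both surjections preserve intersection numbers, which can be computed inside $X_0$. The forms on $H_2(X;\mathbb{Q})$ and $H_2(X';\mathbb{Q})$ are nondegenerate, so each is the quotient of the form on $H_2(X_0;\mathbb{Q})$ by its radical. Hence $b_2(X')=b_2(X)$ and $\sigma(X')=\sigma(X)$. The genus of $\Sigma\subset X_0$ and the number $[\Sigma]^2$ are the same in $X$ and $X'$. Every class in $H_2(X';\mathbb{Z})$ comes from a class $x_0\in H_2(X_0;\mathbb{Z})$, and $x_0\cdot[\Sigma]$ is also an intersection number in $X$, so it is divisible by $q$. Thus $(X',\Sigma)$ satisfies the hypothesis, and inequality \eqref{eq:bound} for $X'$, which holds by induction, is the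 same as that for $X$. \hfill$\square$

\begin{thebibliography}{9}

\bibitem{ACMPS}
Paolo Aceto, Nickolas A. Castro, Maggie Miller, JungHwan Park, Andr\'as Stipsicz,
\emph{Slice obstructions from genus bounds in definite 4-manifolds},
arXiv:2303.10587 (2023).

\bibitem{AS}
Atiyah, Singer,
\emph{The index of elliptic operators III},
Ann. of Math. 87 (1968).

\bibitem{FS}
Fintushel, Stern,
\emph{A $\mu$-invariant one homology 3-sphere that bounds an orientable rational ball},
Contemp. Math. 35 (1984).

\end{thebibliography}
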